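# Contracting endomorphisms and base change of the dualizing complex

## Theorem A and the meaning of its hypotheses

All rings are commutative and Noetherian. Throughout, $(R,\mathfrak m,k)$ is a local ring that possesses a dualizing complex $D=D_R$.

**Theorem A.** Let $\phi:R\to R$ be a contracting endomorphism, that is, $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$ for some $i\ge1$. Then
$$\operatorname{id}_R\bigl(D\otimes^{\mathbf L}_R{}^{\phi}\!R\bigr)<\infty\quad\Longleftrightarrow\quad R\ \text{is Gorenstein}.$$

The complex $D$ always has finite injective dimension over $R$. Take it and apply derived base change along $\phi$. The theorem says that if the result still has finite injective dimension, then $R$ is Gorenstein.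

The starting point is a result of Brittney Falahola and Thomas Marley, "Characterizing Gorenstein rings using contracting endomorphisms" (arXiv:1806.10086, 2018): if $R$ is Cohen–Macaulay with canonical module $\omega_R$ and $\phi$ is contracting, then $R$ is Gorenstein if and only if $\operatorname{id}_RF^{\phi}(\omega_R)<\infty$, where $F^\phi(-)=-\otimes_R{}^\phi\!R$. The question whether $\operatorname{id}_R(D_R\otimes^{\mathbf L}_R{}^\phi\!R)<\infty$ forces $R$ to be Gorenstein, for any local ring with a dualizing complex, is taken from the same paper. Theorem A answers it: yes. Later we also prove a version for arbitrary local endomorphisms (Theorem B), and one with an arbitrary source ring and a single test object (Theorem C).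

We now go through the words in the statement.

**Definition (base change).** For a ring map $\psi:S\to R$, let ${}^\psi\!R$ be $R$ with $S$ acting on the left through $\psi$ and $R$ acting on the right by multiplication. Put $\psi^*M=M\otimes_S{}^\psi\!R$, an $R$-module through the right structure, and let $\mathbf L\psi^*$ be the derived functor.

On free modules this is concrete. If $A$ is a matrix over $S$ defining $S^a\to S^b$, then $\psi^*$ of this map is $R^a\to R^b$ with matrix $\psi(A)$, obtained by applying $\psi$ to each entry. So to compute $\mathbf L\psi^*M$, take a free resolution of $M$ and apply $\psi$ to its matrices. Also $\phi^*\phi^*=(\phi^2)^*$, and so on.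

**Definition (contracting).** An endomorphism $\phi$ of $R$ is contracting if $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$ for some $i\ge1$.

If $R$ has prime characteristic $p$, the Frobenius $x\mapsto x^p$ is contracting with $i=1$. On $k[[x,y]]$ the $k$-algebra map with $x\mapsto y$, $y\mapsto x^2$ is contracting with $i=2$, since $\phi^2(x)=x^2$ and $\phi^2(y)=y^2$; here $i=1$ does not work, as $\phi(x)=y\notin\mathfrak m^2$. The identity is contracting only if $\mathfrak m=\mathfrak m^2$, that is, only if $R$ is a field.

**Definition (dualizing complex).** Complexes are graded cohomologically. A dualizing complex $D$ is a bounded complex of injective modules with finitely generated cohomology such that the map $R\to\operatorname{Hom}_R(D,D)$, $r\mapsto r\cdot$, is a quasi-isomorphism.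

If $R$ is Artinian, the injective hull $E=E_R(k)$, placed in degree $0$, is a dualizing complex: it has finite length and $\operatorname{Hom}_R(E,E)=R$. If $R$ is a quotient of a Gorenstein local ring $S$, then $\operatorname{Hom}_S(R,J)$ is dualizing for $R$, where $J$ is a bounded injective resolution of $S$. For example, let $S=k[[x,y]]$ and $R=S/(x^2,xy)$, a ring of dimension $1$ and depth $0$. Dualizing the resolution $0\to S\to S^2\to S$ of $R$, with matrices $\binom{y}{-x}$ and $(x^2\ \ xy)$, gives $\operatorname{Ext}^1_S(R,S)\cong S(x,y)/Sx(x,y)\cong S/(x)$ and $\operatorname{Ext}^2_S(R,S)\cong S/(x,y)=k$. So $D$ has two nonzero cohomology modules. For such rings there is no way to replace $D$ by a single module in one degree.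

**Definition (finite injective dimension).** A complex $I$ of injectives is semi-injective if $\operatorname{Hom}_R(-,I)$ preserves quasi-isomorphisms. Following Avramov–Foxby, $\operatorname{id}_RX<\infty$ means that $X\cong I$ in $\mathsf D(R)$ for some semi-injective complex $I$ of injectives with $I^i=0$ for $i\gg0$.

Bounded below complexes of injectives are semi-injective, so $\operatorname{id}_RD<\infty$. The definition does not require $X$ to have bounded cohomology. For instance, let $J$ be a nonzero injective module and $I=\bigoplus_{n\ge0}J[n]$, with zero differential. Each degree contains only one term, so $I$ is also the product of the complexes $J[n]$, and a product of semi-injective complexes is semi-injective. Hence $\operatorname{id}_RI<\infty$, while $H^{-n}(I)=J\neq0$ for all $n\ge0$. Some authors require $I$ to be a bounded complex of injectives. That is more restrictive. All results below hold for both definitions: where finite injective dimension is a hypothesis we use only the weaker notion, and where it is a conclusion we produce a bounded complex of injectives.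

We use the following textbook facts. Here $\mathsf D^-_f(R)$ denotes the complexes with finitely generated cohomology that vanishes in degrees $\gg0$, and a complex $L$ of free modules over a local ring with maximal ideal $\mathfrak n$ is called *minimal* if $\partial L\subseteq\mathfrak nL$.

1. Every $M\in\mathsf D^-_f$ over a local ring has a minimal free resolution $F$: a bounded above minimal complex of finite free modules. Its ranks are $\operatorname{rank}F^i=\dim_kH^i(M\otimes^{\mathbf L}k)$, because $F\otimes k$ has zero differential.
2. Tensoring with a bounded above complex of flat modules preserves quasi-isomorphisms; such complexes compute $\otimes^{\mathbf L}$.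
3. Two bounded above complexes of projectives that are isomorphic in the derived category are homotopy equivalent.
4. $R$ is Gorenstein if and only if $\operatorname{id}_RR<\infty$. For a finitely generated module $M$, finiteness of $\operatorname{id}_RM$ is equivalent to $\operatorname{Ext}^n_R(k,M)=0$ for $n\gg0$.
5. A dualizing complex of a local ring is unique up to shift and isomorphism in $\mathsf D(R)$. If $R$ is Gorenstein, a bounded injective resolution of $R$ is dualizing, so $D\cong R[-s]$ for some $s$.
6. Krull's intersection theorem and the Artin–Rees lemma.

## Three endomorphisms by hand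

For $\phi=\mathrm{id}_R$ the complex $D\otimes^{\mathbf L}_R{}^\phi\!R=D$ has finite injective dimension for every $R$. So the contracting hypothesis in Theorem A cannot be dropped, and any proof must use it.

At the other extreme, suppose $\phi(\mathfrak m)=0$. Let $F$ be the minimal free resolution of $D$, with ranks $b_i$, and let $s=\max\{i:b_i\ne0\}$; this exists because $D\not\cong0$, as $\operatorname{Hom}_R(D,D)\simeq R\neq0$. The matrices of $F$ have entries in $\mathfrak m$, so $\phi$ kills all of them, and $X=D\otimes^{\mathbf L}{}^\phi\!R\cong\bigoplus_iR^{b_i}[-i]$. If $X\cong I$ with $I$ semi-injective and bounded above, then $\operatorname{Ext}^n_R(k,X)=H^n(\operatorname{Hom}_R(k,I))=0$ for $n\gg0$. As $R[-s]$ is a direct summand of $X$, also $\operatorname{Ext}^{n}_R(k,R)=0$ for $n\gg0$, and $R$ is Gorenstein. Theorem A is therefore easy here. Note that $X$ can have cohomology in infinitely many degrees.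

Here is a case between the two. Let $R=k[x,y]/(x,y)^2$, so $\mathfrak m^2=0$ and $D=E=\operatorname{Hom}_k(R,k)$. With dual basis $1^*,x^*,y^*$ we have $x\cdot x^*=y\cdot y^*=1^*$ and $y\cdot x^*=x\cdot y^*=0$. So $E$ is minimally generated by $x^*,y^*$, and its first syzygy is generated by the columns of
$$A=\begin{pmatrix}x&y&0\\-y&0&x\end{pmatrix}.$$
Indeed the syzygy has length $6-3=3$, and the three columns are linearly independent relations over $k$. It is killed by $\mathfrak m$, so it is $k^3$; since the syzygy of $k$ is $\mathfrak m\cong k^2$, the ranks are $b_0=2$ and $b_{-n}=3\cdot2^{n-1}$ for $n\ge1$. The ring is not Gorenstein, because its socle $\mathfrak m$ has dimension $2$. For the $k$-algebra map $R\to k\to R$ with $\phi(\mathfrak m)=0$ we get $X\cong\bigoplus_iR^{b_i}[-i]$, with cohomology in every degree $\le0$.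

Now let $\phi(x)=y$, $\phi(y)=0$. Then $\phi(\mathfrak m)\not\subseteq\mathfrak m^2=0$, but $\phi^2(\mathfrak m)=0$, so $\phi$ is contracting. Here
$$\phi(A)=\begin{pmatrix}y&0&0\\0&0&y\end{pmatrix},\qquad \operatorname{coker}\phi(A)=(R/yR)^2,\qquad \phi^2(A)=0.$$
One application of $\phi$ does not kill the differential, but two do. The hypothesis of Theorem A, however, concerns $\phi$ only, and says nothing directly about $\phi^2$. The task is to transfer information from $\phi$ to its iterates.

## Factoring through $D$: complexes of the form $D\otimes P$

To use the hypothesis we need to know what a complex of finite injective dimension looks like. The next lemma says that it is $D\otimes^{\mathbf L}P$ for a complex $P$ of flat modules.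

**Lemma 1.** Let $I$ be a bounded above complex of injectives and $P:=\operatorname{Hom}_R(D,I)$. Then $P$ is a bounded above complex of flat modules, and the evaluation map
$$\mathrm{ev}:D\otimes_RP\to I,\qquad d\otimes\alpha\mapsto(-1)^{|d||\alpha|}\alpha(d),$$
is a quasi-isomorphism. Hence $I\cong D\otimes^{\mathbf L}_RP$ in $\mathsf D(R)$.

*Proof.* *Flatness.* Let $J,J'$ be injective modules. For finitely generated $M$ consider the natural map
$$M\otimes\operatorname{Hom}(J,J')\to\operatorname{Hom}(\operatorname{Hom}(M,J),J'),\qquad m\otimes\alpha\mapsto\bigl(h\mapsto\alpha(h(m))\bigr).$$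
It is an isomorphism for $M=R$, so for finite free $M$, and so for all finitely generated $M$, because both sides are right exact in $M$. The right side is exact in $M$, since $J$ and $J'$ are injective. So $\operatorname{Hom}(J,J')$ is flat. As $D$ is bounded, $P^n=\prod_q\operatorname{Hom}(D^q,I^{q+n})$ is a finite product, hence flat, and it vanishes for $n\gg0$ because $I$ is bounded above.

*The case of one injective module $I=J$ in degree $0$.* The purpose here is to replace $D$ by finite free modules, for which evaluation is easy. Let $\varepsilon:F\to D$ be a bounded above resolution by finite free modules. Since $\operatorname{Hom}(D,J)$ is a bounded complex of flats, $\varepsilon\otimes1:F\otimes\operatorname{Hom}(D,J)\to D\otimes\operatorname{Hom}(D,J)$ is a quasi-isomorphism. Define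
$$\theta:F\otimes\operatorname{Hom}(D,J)\to\operatorname{Hom}(\operatorname{Hom}(F,D),J),\qquad\theta(f\otimes\alpha)(h)=(-1)^{|f|(|\alpha|+|h|)}\alpha(h(f)).$$

We check that $\theta$ is a chain map. A value is nonzero only if $|f|+|\alpha|+|h|=0$, so the sign is $(-1)^{|f|}$. Recall $\partial h=\partial_Dh-(-1)^{|h|}h\partial_F$ and $\partial\alpha=-(-1)^{|\alpha|}\alpha\partial_D$. For $|h|=-1-|f|-|\alpha|$,
$$\begin{aligned}(\partial\theta(f\otimes\alpha))(h)&=-(-1)^{|f|+|\alpha|}\theta(f\otimes\alpha)(\partial h)\\&=-(-1)^{|\alpha|}\alpha(\partial_Dh(f))+(-1)^{|\alpha|+|h|}\alpha(h(\partial f)),\end{aligned}$$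
and
$$\theta\bigl(\partial f\otimes\alpha+(-1)^{|f|}f\otimes\partial\alpha\bigr)(h)=(-1)^{|f|+1}\alpha(h(\partial f))-(-1)^{|\alpha|}\alpha(\partial_Dh(f)).$$
These agree, as $(-1)^{|\alpha|+|h|}=(-1)^{|f|+1}$.

Next, $\theta$ is an isomorphism. As $D$ is bounded, in each degree $n$ only finitely many terms occur: the source is the finite sum of the $F^i\otimes\operatorname{Hom}(D^{i-n},J)$, the target is the finite sum of the $\operatorname{Hom}(\operatorname{Hom}(F^i,D^{i-n}),J)$, and these are matched because $F^i$ is finite free.

The map $R\to\operatorname{Hom}(F,D)$, $1\mapsto\varepsilon$, is the composite of $R\to\operatorname{Hom}(D,D)$, a quasi-isomorphism by definition of $D$, and $\operatorname{Hom}(\varepsilon,D)$, a quasi-isomorphism because $D$ is a bounded complex of injectives. Since $J$ is injective, it induces a quasi-isomorphism $\operatorname{Hom}(\operatorname{Hom}(F,D),J)\to J$, namely evaluation at $\varepsilon$. Composed with $\theta$ this is $f\otimes\alpha\mapsto(-1)^{|f||\alpha|}\alpha(\varepsilon f)$, which is $\mathrm{ev}\circ(\varepsilon\otimes1)$. So $\mathrm{ev}\circ(\varepsilon\otimes1)$ and $\varepsilon\otimes1$ are quasi-isomorphisms,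 and therefore so is $\mathrm{ev}$.

*One injective module in degree $j$.* We have $\operatorname{Hom}(D,J[-j])=\operatorname{Hom}(D,J)[-j]$. The map $d\otimes\alpha\mapsto(-1)^{j|d|}d\otimes\alpha$ is an isomorphism of complexes $D\otimes(\operatorname{Hom}(D,J)[-j])\cong(D\otimes\operatorname{Hom}(D,J))[-j]$, and it carries evaluation for $J[-j]$ to the shift of evaluation for $J$. So evaluation is a quasi-isomorphism for $J[-j]$ too.

*General case.* Let $C(I)$ be the cone of $\mathrm{ev}$; it is a functor of $I$. We must show that it is acyclic. Let $I^{\ge j}$ be the subcomplex of $I$ that agrees with $I$ in degrees $\ge j$ and is zero below. The sequences $0\to I^{\ge j+1}\to I^{\ge j}\to I^j[-j]\to0$ split in each degree, and each $C(I)^n$ is a finite direct sum of the additive functors $D^p\otimes\operatorname{Hom}(D^q,I^r)$ and $I^n$, so $C$ sends these sequences to exact sequences of complexes. By induction on the number of nonzero terms, $C(I)$ is acyclic for bounded $I$.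

Now let $I$ be bounded above. Since
$$C(I)^n=\bigoplus_{p,q}D^p\otimes\operatorname{Hom}(D^q,I^{q+n+1-p})\ \oplus\ I^n$$
and $D$ is bounded, only $I^r$ with $|r-n|\le c_0$ occur, where $c_0$ depends only on $D$. Given $n$, for $j\le n-1-c_0$ the complexes $C(I^{\ge j})$ and $C(I)$ agree in degrees $n-1,n,n+1$. As $I^{\ge j}$ is bounded, $H^n(C(I))=H^n(C(I^{\ge j}))=0$.

Finally $D\otimes P=D\otimes^{\mathbf L}P$, because $P$ is a bounded above complex of flats. $\square$

## Betti numbers force $P\otimes^{\mathbf L}k\cong k$

We begin the proof of Theorem A. One direction is immediate. If $R$ is Gorenstein, then $D\cong R[-s]$, so $D\otimes^{\mathbf L}{}^\phi\!R\cong R[-s]$, which has finite injective dimension. From now until the end of Step 6, assume $\phi$ is contracting and $\operatorname{id}_RX<\infty$, where $X:=D\otimes^{\mathbf L}_R{}^\phi\!R$.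

**Step 1 ($\phi$ is local).** We need this so that base change preserves minimality. Let $x\in\mathfrak m$. If $\phi(x)$ were a unit, all $\phi^i(x)$ with $i\ge1$ would be units, contradicting $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$ for some $i\ge 1$. So $\phi(\mathfrak m)\subseteq\mathfrak m$.

**Step 2 (a minimal model of $X$).** This step shows that $X$ and $D$ have the same Betti numbers. Let $F$ be the minimal free resolution of $D$, with $b_i=\operatorname{rank}F^i<\infty$ and $s=\max\{i:b_i\neq0\}$. Then $X$ is represented by $G:=\phi^*F$. It has the same ranks $b_i$, and its matrices arise by applying $\phi$ to those of $F$. By Step 1 their entries lie in $\mathfrak m$, so $G$ is minimal.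

**Step 3 (the count).** The purpose is to compute $P\otimes k$ up to quasi-isomorphism. Write $X\cong I$ with $I$ a bounded above complex of injectives. Lemma 1 gives the bounded above complex $P=\operatorname{Hom}_R(D,I)$ of flats with
$$G\cong F\otimes_RP\quad\text{in }\mathsf D(R).$$
Both sides are bounded above complexes of flats, so we may apply $-\otimes_R^{\mathbf L}k$ by tensoring them with $k$. The left side becomes $G\otimes k$, with zero differential and dimension $b_n$ in degree $n$. The right side becomes $(F\otimes k)\otimes_k(P\otimes k)$. Put $p_j=\dim_kH^j(P\otimes_Rk)$. The Künneth formula over $k$ gives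
$$b_n=\sum_{i+j=n}b_i\,p_j\qquad(n\in\mathbb Z).\tag{1}$$
Each sum has only finitely many nonzero terms, because $b_i=0$ for $i\gg0$ and $p_j=0$ for $j\gg0$. Not all $p_j$ vanish, as $b_s\neq0$; let $u=\max\{j:p_j\ne0\}$. The largest $n$ for which the right side of (1) is nonzero is $s+u$; for the left side it is $s$. Hence $u=0$. For $n=s$ we get $b_s=b_sp_0$, so $p_0=1$. For $j<0$ and $n=s+j$,
$$b_{s+j}=b_{s+j}\,p_0+b_s\,p_j+(\text{nonnegative terms}).$$
Since $p_0=1$ and $b_{s+j}$ is finite, $b_sp_j=0$, so $p_j=0$. Altogether
$$p_0=1,\qquad p_j=0\quad(j\ne0).\tag{2}$$

It is now tempting to argue as follows. By (2), $P$ "should be" $R$. Then $F\cong F\otimes P\cong G=\phi^*F$, so $F\cong(\phi^t)^*F$ for all $t$, and since $\phi$ is contracting the entries of $\partial_F$ are pushed into arbitrarily high powers of $\mathfrak m$. If $P$ had finitely generated cohomology this would be correct: the minimal free resolution of $P$ has ranks $p_j$, so (2) would say that it is $R$ in degree $0$.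

The argument breaks at exactly that finiteness. By Lemma 1, $P=\operatorname{Hom}_R(D,I)$, and we would like to know that $X$ has bounded cohomology before concluding anything about $H(P)$. But the modules $H^{-n}(X)$ are Tor modules of $D$ against ${}^\phi\!R$, and nothing so far makes them vanish for large $n$. We saw $X$ unbounded for $R\to k\to R$, and we saw that finite injective dimension by itself allows unbounded cohomology. Nor does (2) give $P\cong R$ for a complex of flat modules in general: let $R$ be a domain that is not a field, with fraction field $K$, and take $P=R\oplus K$ in degree $0$. It is flat, and $K\otimes_Rk=K/\mathfrak mK=0$, so (2) holds, but $P\not\cong R$. Nakayama's lemma is not available for modules such as $K$.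

Over a ring whose maximal ideal is nilpotent, however, $L=\mathfrak nL$ implies $L=0$ for *every* module $L$. For $P=R\oplus K$ this is visible: $P\otimes R/\mathfrak m^N=R/\mathfrak m^N$ for every $N$. So we give up identifying $P$, and compare $F$ and $G$ only modulo $\mathfrak m^N$, one $N$ at a time. That will be enough, since the statement we want, $\partial_F=0$, can be tested modulo every $\mathfrak m^N$ by Krull's theorem.

## Free complexes over a ring with nilpotent maximal ideal

**Lemma 2.** Let $(A,\mathfrak n,k)$ be a local ring with $\mathfrak n$ nilpotent; modules need not be finitely generated. Write $\overline{(\ )}=-\otimes_Ak$.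

(a) A map of free $A$-modules that is injective (resp. bijective) modulo $\mathfrak n$ is split injective (resp. bijective). Flat $A$-modules are free, and so are projective ones.

(b) Every complex $P$ of free $A$-modules is homotopy equivalent to a minimal complex $Q$ of free modules with $\operatorname{rank}Q^i=\dim_kH^i(\overline P)$.

(c) Bounded above minimal complexes of free $A$-modules that are isomorphic in $\mathsf D(A)$ are isomorphic as complexes.

*Proof.* If $L=\mathfrak nL$, then $L=\mathfrak n^rL$ for all $r$, so $L=0$.

(a) Let $f:U\to V$ be a map of free modules that is bijective modulo $\mathfrak n$. Its cokernel vanishes modulo $\mathfrak n$, so $f$ is surjective; as $V$ is free, $U\cong V\oplus\ker f$, so $\overline{\ker f}=\ker\overline f=0$, and $\ker f=0$. If $\overline f$ is only injective, choose a complement of $\overline f(\overline U)$ in $\overline V$, lift a basis of it to $V$, and let $V'$ be free on these lifts. Then $U\oplus V'\to V$ is bijective modulo $\mathfrak n$, hence bijective, so $f$ is split injective. If $L$ is flat, lift a basis of $\overline L$ to get $V\to L$ with $V$ free and $\overline V\cong\overline L$. It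 is surjective, since its cokernel vanishes modulo $\mathfrak n$. Let $K$ be its kernel. As $\operatorname{Tor}^A_1(L,k)=0$, the sequence $0\to\overline K\to\overline V\to\overline L\to0$ is exact, so $\overline K=0$ and $K=0$. Projective modules are flat.

(b) The plan is to split off a contractible subcomplex that accounts for all of $\overline\partial$. Choose $W^i\subseteq\overline P{}^i$ complementary to $\ker\overline\partial{}^i$, and let $U^i$ be free on a lift to $P^i$ of a basis of $W^i$; write $\lambda:U^i\to P^i$ for the natural map. Let $T$ be the complex with $T^i=U^i\oplus U^{i-1}$ and $\partial_T(v,v')=(0,v)$. It is contractible: with $h(v,v')=(v',0)$ of degree $-1$ we have $(\partial_Th+h\partial_T)(v,v')=(0,v')+(v,0)=(v,v')$. Define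
$$\tau:T\to P,\qquad\tau(v,v')=\lambda(v)+\partial\lambda(v').$$
Since $\partial\tau(v,v')=\partial\lambda(v)=\tau(0,v)$, this is a chain map.

Modulo $\mathfrak n$, $\overline\tau$ is injective in degree $i$ with image $W^i\oplus\overline\partial W^{i-1}$: the map $\overline\partial$ is injective on $W^{i-1}$, its image lies in $\ker\overline\partial{}^i$, and $W^i\cap\ker\overline\partial{}^i=0$. Moreover $\overline\partial W^{i-1}=\operatorname{im}\overline\partial{}^{i-1}$. By (a), $\tau$ is split injective in each degree. Let $Q=P/\tau T$.

We show that $P\to Q$ is a homotopy equivalence. Let $r:P\to T$ be a degreewise left inverse of $\tau$, not necessarily a chain map, and put $\rho=\partial_Thr+hr\partial_P$. Then $\partial_T\rho=\partial_Thr\partial_P=\rho\partial_P$, so $\rho$ is a chain map, and $\rho\tau=\partial_Thr\tau+hr\tau\partial_T=\partial_Th+h\partial_T=1$. So $P\cong T\oplus Q$ as complexes, compatibly with $P\to Q$, and $T$ is contractible.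

Each $Q^i$ is a direct summand of $P^i$, so it is projective, hence free by (a). Finally $\overline Q{}^i=\overline P{}^i/(W^i\oplus\operatorname{im}\overline\partial{}^{i-1})\cong\ker\overline\partial{}^i/\operatorname{im}\overline\partial{}^{i-1}=H^i(\overline P)$. Every element of $\overline Q{}^i$ is represented by a cycle of $\overline P$, so $\overline Q$ has zero differential, that is, $Q$ is minimal. Note that $Q$ is bounded above if $P$ is.

(c) Let $Q,Q'$ be such complexes. By fact 3 there are homotopy inverse chain maps $f:Q\to Q'$ and $g:Q'\to Q$. A null-homotopic map $\partial\sigma+\sigma\partial$ between minimal complexes vanishes modulo $\mathfrak n$. So $\overline g\,\overline f=1$ and $\overline f\,\overline g=1$, and $f$ is bijective in each degree by (a). $\square$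

Note that in (c) no finiteness of the ranks is needed, and in (b) neither finiteness nor boundedness.

## From $F_N\cong\phi_N^*F_N$ to $\partial_F=0$

We return to Theorem A. Put $R_N=R/\mathfrak m^N$ and $L_N=L\otimes_RR_N$ for a complex $L$.

**Step 4 (comparison modulo $\mathfrak m^N$).** The purpose is to show that $F_N\cong G_N$ as complexes, for each $N\ge1$. The complex $P_N$ is a bounded above complex of flat $R_N$-modules, which are free by Lemma 2(a). Since $P_N\otimes_{R_N}k=P\otimes_Rk$, Lemma 2(b) and (2) show that $P_N$ is homotopy equivalent to a complex of free modules of rank $1$ in degree $0$ and rank $0$ elsewhere, that is, to $R_N$. Now apply $-\otimes^{\mathbf L}_RR_N$ to $G\cong F\otimes_RP$. Both sides are bounded above complexes of flats, so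
$$G_N\cong F_N\otimes_{R_N}P_N\cong F_N\quad\text{in }\mathsf D(R_N);$$
the second isomorphism holds because tensoring with $F_N$ preserves homotopy equivalences. Both $G_N$ and $F_N$ are bounded above and minimal. By Lemma 2(c), $G_N\cong F_N$ as complexes of $R_N$-modules.

**Step 5 (iteration).** Here the contraction is used to show $\partial_F=0$. By Step 1, $\phi(\mathfrak m^N)\subseteq\mathfrak m^N$, so $\phi$ induces $\phi_N:R_N\to R_N$. On matrices it makes no difference whether we apply $\phi$ first or reduce modulo $\mathfrak m^N$ first, so $G_N=(\phi^*F)_N=\phi_N^*(F_N)$, and Step 4 says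
$$F_N\cong\phi_N^*(F_N).$$
Applying $\phi_N^*$ to this isomorphism gives $\phi_N^*(F_N)\cong(\phi_N^2)^*(F_N)$, and inductively $F_N\cong(\phi_N^t)^*(F_N)$ for all $t\ge1$.

If $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$, then $\phi^i(\mathfrak m^l)\subseteq\mathfrak m^{2l}$ for all $l$, so by induction on $r$
$$\phi^{ri}(\mathfrak m)\subseteq\mathfrak m^{2^r}.\tag{3}$$
Choose $r$ with $2^r\ge N$ and put $t=ri$. The entries of $\partial_F$ lie in $\mathfrak m$, and $\phi^t$ sends them into $\mathfrak m^N$. So $(\phi_N^t)^*(F_N)$ has zero differential, and then so does the isomorphic complex $F_N$. In other words, all entries of $\partial_F$ lie in $\mathfrak m^N$. This holds for every $N$, so by Krull's theorem they lie in $\bigcap_N\mathfrak m^N=0$. Hence $\partial_F=0$.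

**Step 6 (conclusion).** We read off that $R$ is Gorenstein. Since $\partial_F=0$, we have $D\cong F=\bigoplus_iR^{b_i}[-i]$ with $b_s\ne0$, so $R[-s]$ is a direct summand of $D$ in $\mathsf D(R)$. As $D$ is a bounded complex of injectives, $\operatorname{Ext}^n_R(k,D)=0$ for $n\gg0$, so $\operatorname{Ext}^n_R(k,R)=0$ for $n\gg0$ and $\operatorname{id}_RR<\infty$. Hence $R$ is Gorenstein. This proves Theorem A. $\blacksquare$

Compare with $R=k[x,y]/(x,y)^2$ and $\phi(x)=y$, $\phi(y)=0$. Here $R_2=R$, and if $\operatorname{id}_RX$ were finite, Step 4 would give $F\cong\phi^*F$. In degree $0$ cohomology this would be an isomorphism of $\operatorname{coker}A=E$, of length $3$, with $\operatorname{coker}\phi(A)=(R/yR)^2$, of length $4$. So $\operatorname{id}_RX=\infty$, as Theorem A predicts.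

Steps 2 to 4 used only that $\phi$ is local. Contraction entered in Step 1, to get locality, and then in Step 5. Theorem B exploits this.

## Arbitrary local endomorphisms: $D\otimes^{\mathbf L}{}^\phi\!R\cong D$

**Theorem B.** Let $\phi:R\to R$ be any local endomorphism. Then $\operatorname{id}_R(D\otimes^{\mathbf L}_R{}^\phi\!R)<\infty$ if and only if $D\otimes^{\mathbf L}_R{}^\phi\!R\cong D$ in $\mathsf D(R)$.

If $X=D\otimes^{\mathbf L}_R{}^\phi\!R\cong D$, then $\operatorname{id}_RX<\infty$, since $D$ is a bounded complex of injectives. For the converse, suppose $X\cong I$ with $I$ semi-injective and bounded above. Steps 2–4 apply, so (2) holds for $P=\operatorname{Hom}_R(D,I)$, and $F_N\cong G_N$ for all $N$. These isomorphisms are for separate $N$, with no compatibility between them. The missing point is the one from before: that $H(P)$ is finitely generated. We get it by showing that the family of reductions $F_N$ detects where the cohomology of $F$ vanishes.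

**Step 1 (vanishing of cohomology is detected modulo powers of $\mathfrak m$).** We claim: for a complex $L$ of finite free $R$-modules, $H^i(L)=0$ if and only if for every $N$ there is $N'\ge N$ such that $H^i(L_{N'})\to H^i(L_N)$ is zero.

Suppose $H^i(L)=0$, and let $N$ be given. By Artin–Rees, applied to $\partial L^i\subseteq L^{i+1}$, there is $N'\ge N$ with $\partial L^i\cap\mathfrak m^{N'}L^{i+1}\subseteq\mathfrak m^N\partial L^i$. A cycle of $L_{N'}$ in degree $i$ is represented by $x\in L^i$ with $\partial x\in\mathfrak m^{N'}L^{i+1}$. Then $\partial x=\partial y$ with $y\in\mathfrak m^NL^i$, so $x-y\in\ker\partial=\partial L^{i-1}$, and $x$ becomes a boundary in $L_N$. So the map is zero.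

Conversely, let $x\in L^i$ with $\partial x=0$. For every $N$, $x$ defines a cycle in $L_{N'}$, whose class goes to $0$ in $H^i(L_N)$; that is, $x\in\partial L^{i-1}+\mathfrak m^NL^i$. By Krull's theorem applied to $L^i/\partial L^{i-1}$, $x\in\partial L^{i-1}$. This proves the claim.

**Step 2 ($X$ has bounded, finitely generated cohomology).** We transfer vanishing from $F$ to $G$. The map $L_{N'}\to L_N$ is the natural map $L_{N'}\to L_{N'}\otimes R_N$. So an isomorphism $F_{N'}\cong G_{N'}$ induces an isomorphism $F_N\cong G_N$ compatible with it, and $H^i(F_{N'})\to H^i(F_N)$ is zero if and only if $H^i(G_{N'})\to H^i(G_N)$ is. (This is why compatible choices for different $N$ are not needed.) By Step 1, $H^i(F)=0$ implies $H^i(G)=0$. Since $H(F)\cong H(D)$ is bounded, so is $H(G)\cong H(X)$, and it is finitely generated in each degree because $G$ consists of finite free modules.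

**Step 3 ($P\in\mathsf D^-_f(R)$).** This makes the minimal free resolution of $P$ available. As $I$ is semi-injective, $P=\operatorname{Hom}_R(D,I)\cong\mathbf R\operatorname{Hom}_R(D,X)$. For a finitely generated module $M$ we have $\operatorname{Ext}^n_R(D,M)=H^n(\operatorname{Hom}_R(F,M))$, and $\operatorname{Hom}_R(F,M)^n=\operatorname{Hom}_R(F^{-n},M)$ is finitely generated. Since $H(X)$ is bounded and finitely generated, truncation triangles and induction on the number of nonzero cohomology modules show that $\mathbf R\operatorname{Hom}_R(D,X)$ has finitely generated cohomology. And $P$ is bounded above.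

**Step 4 (conclusion).** We identify $P$. By fact 1 and (2), the minimal free resolution of $P$ has rank $1$ in degree $0$ and rank $0$ elsewhere. So $P\cong R$, and by Lemma 1, $X\cong D\otimes^{\mathbf L}_RP\cong D$. $\blacksquare$

For $\phi=\mathrm{id}_R$ both sides of Theorem B hold for every $R$.

## One test object and an arbitrary source ring

In Theorem A the object $D$ is base changed. The next result allows any nonzero object over any source ring, at the price of a contraction that is strong enough.

**Theorem C.** Suppose $R$ is not Gorenstein and let $F$ be the minimal free resolution of $D$. Then $\partial_F\neq0$. Let $c\ge1$ be the largest integer with $\partial F\subseteq\mathfrak m^cF$. If $\psi:(S,\mathfrak n)\to(R,\mathfrak m)$ is a local homomorphism with $\psi(\mathfrak n)\subseteq\mathfrak m^{c+1}$, then $\operatorname{id}_R\mathbf L\psi^*M=\infty$ for every nonzero $M\in\mathsf D^-_f(S)$.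

*Proof.* If $\partial_F=0$, then $R$ would be Gorenstein by Step 6 of Theorem A, which uses nothing else. So $\partial_F\ne0$. We have $\partial F\subseteq\mathfrak mF$ by minimality, and $\partial F\subseteq\mathfrak m^lF$ for all $l$ would give $\partial_F=0$ by Krull's theorem. Hence $c$ exists.

**Step 1 (a model with zero differential).** Modulo $\mathfrak m^{c+1}$, the base change has no differential at all. Let $G'$ be the minimal $S$-free resolution of $M$; it is nonzero because $M$ is. Put $G=\psi^*G'$, which represents $\mathbf L\psi^*M$, and $N=c+1$. Then $G_N\ne0$, since ranks are preserved and $R_N\neq0$. The entries of $\partial_{G'}$ lie in $\mathfrak n$, so those of $\partial_G$ lie in $\mathfrak m^{c+1}$, and $G_N$ has zero differential.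

**Step 2 (comparison with $F_N\otimes Q$).** Suppose $\operatorname{id}_RG<\infty$. Lemma 1 gives $G\cong F\otimes_RP$ in $\mathsf D(R)$ with $P$ a bounded above complex of flats. This time we do not know $P\otimes k$, so we keep all of it. By Lemma 2, $P_N$ is homotopy equivalent to a bounded above minimal complex $Q$ of free $R_N$-modules. As in Step 4 of Theorem A, $G_N\cong F_N\otimes_{R_N}P_N\cong F_N\otimes_{R_N}Q$ in $\mathsf D(R_N)$. Both $G_N$ and $F_N\otimes Q$ are bounded above and minimal, so they are isomorphic as complexes by Lemma 2(c). Hence $F_N\otimes Q$ is nonzero and has zero differential.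

**Step 3 (the differential of $F_N$ vanishes).** This will contradict the choice of $c$. Some $Q^j$ is nonzero; let $e$ be an element of a basis of it. For $f\in F_N^i$,
$$0=\partial(f\otimes e)=\partial f\otimes e\pm f\otimes\partial e.$$
The two terms lie in the different direct summands $F_N^{i+1}\otimes Q^j$ and $F_N^i\otimes Q^{j+1}$ of $(F_N\otimes Q)^{i+j+1}$, so each is zero. From $\partial f\otimes e=0$ we get $\partial f=0$, since $z\mapsto z\otimes e$ embeds $F_N^{i+1}$ as a direct summand of $F_N^{i+1}\otimes Q^j$. So $\partial_{F_N}=0$, that is, $\partial F\subseteq\mathfrak m^{c+1}F$, contrary to the choice of $c$. $\blacksquare$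

The exponent $c+1$ cannot in general be lowered to $c$. Suppose $\mathfrak m^2=0$ and $R$ is not Gorenstein, as for $k[x,y]/(x,y)^2$. Then $\partial F\subseteq\mathfrak m^2F=0$ is excluded, so $c=1$. Take $\psi=\mathrm{id}_R$ and $M=D$: here $\psi(\mathfrak m)\subseteq\mathfrak m^c$, and $\operatorname{id}_R\mathbf L\psi^*M=\operatorname{id}_RD<\infty$.

**Corollary.** Let $\phi$ be contracting. Then $R$ is Gorenstein if and only if there is a nonzero $M\in\mathsf D^-_f(R)$ (for instance a nonzero finitely generated module) with $\operatorname{id}_R\mathbf L(\phi^t)^*M<\infty$ for infinitely many $t$.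

*Proof.* If $R$ is Gorenstein, take $M=R$: then $\mathbf L(\phi^t)^*R=R$ has finite injective dimension for all $t$. Conversely, suppose $R$ is not Gorenstein, and let $c$ be as in Theorem C. Let $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$ and choose $r$ with $2^r\ge c+1$. For $t\ge ri$ write $t=ri+q$ with $q\ge0$. As $\phi$ is local, (3) gives
$$\phi^t(\mathfrak m)=\phi^{ri}(\phi^q(\mathfrak m))\subseteq\phi^{ri}(\mathfrak m)\subseteq\mathfrak m^{2^r}\subseteq\mathfrak m^{c+1}.$$
By Theorem C with $\psi=\phi^t$, every nonzero $M\in\mathsf D^-_f(R)$ has $\operatorname{id}_R\mathbf L(\phi^t)^*M=\infty$ for all $t\ge ri$. So no nonzero $M$ has finite injective dimension after base change for infinitely many $t$. $\blacksquare$
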